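\title{Martin's axiom, Chang's conjecture and weakly Laver ideals}

\begin{abstract}
A weakly Laver ideal is a $\sigma$-complete $(\aleph_2,\aleph_1,\aleph_0)$-saturated ideal over $\omega_1$. We prove that $\mathrm{MA}_{\aleph_1}$ and the failure of Chang's conjecture imply that there is no such ideal. Consequently Martin's axiom, $2^\omega=\omega_2$, the failure of Chang's conjecture and the existence of a weakly Laver ideal are jointly inconsistent, which answers a question from a paper of Garti. The proof builds, in $\omega_2$ applications of $\mathrm{MA}_{\aleph_1}$, a coloring of $\omega_2\times\omega_1$ in countably many colors with no monochromatic $\aleph_1\times\aleph_0$ rectangle. We also show that under $\mathrm{MA}_{\aleph_1}$ Chang's conjecture is equivalent to the nonexistence of such a coloring, and that, assuming an $\aleph_1$-dense ideal, Martin's axiom cannot be dropped from the main theorem.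
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Saturation of ideals}
An \emph{ideal} over $\omega_1$ is a family $\mathcal J$ of subsets of $\omega_1$ closed under subsets and finite unions. All ideals in this paper are proper ($\omega_1\notin\mathcal J$) and contain all singletons, hence all finite sets. The ideal is \emph{$\sigma$-complete}, or \emph{$\aleph_1$-complete}, if it is closed under countable unions. The members of $\mathcal J^+=\mathcal P(\omega_1)\setminus\mathcal J$ are the \emph{positive} sets. We mostly use $\sigma$-completeness in this form: if a positive set is covered by countably many sets, then one of them is positive. For a set $Y$ and a cardinal $\mu$, we write $[Y]^\mu$ for the family of subsets of $Y$ of size $\mu$, and $[Y]^{<\omega}$ for the family of finite subsets.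

\begin{definition}
Let $\kappa\ge\lambda\ge\mu$ be cardinals. An ideal $\mathcal J$ is \emph{$(\kappa,\lambda,\mu)$-saturated} if for every family $\{X_\alpha:\alpha<\kappa\}\subseteq\mathcal J^+$ there is $Y\subseteq\kappa$ with $|Y|=\lambda$ such that $\bigcap_{\alpha\in Z}X_\alpha\in\mathcal J^+$ for every $Z\in[Y]^\mu$. A \emph{weakly Laver ideal} over $\aleph_1$ is a $\sigma$-complete $(\aleph_2,\aleph_1,\aleph_0)$-saturated ideal over $\omega_1$.
\end{definition}

Saturation measures how much overlap a large family of positive sets is forced to have. The weakest case $(\aleph_2,2,2)$ says that among $\aleph_2$ positive sets some two have positive intersection. Passing to a subset of $Y$, and noting that two indices in an infinite $Y$ lie in a common $Z\in[Y]^{\aleph_0}$, we see that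
\[
(\aleph_2,\aleph_2,\aleph_0)\text{-saturated}\ \Rightarrow\ (\aleph_2,\aleph_1,\aleph_0)\text{-saturated}\ \Rightarrow\ (\aleph_2,2,2)\text{-saturated}.
\]
Two examples mark the ends of this scale.

\begin{example}\label{ex:countable}
The ideal of countable sets is not $(\aleph_2,2,2)$-saturated. Define $h_\beta:\omega_1\to\omega_1$ by recursion on $\beta<\omega_2$: list $\{h_\alpha:\alpha<\beta\}$ as $\langle h^\eta:\eta<\omega_1\rangle$, with repetitions if necessary, and choose $h_\beta(\xi)\notin\{h^\eta(\xi):\eta<\xi\}$. Then $h_\beta$ agrees with $h^\eta$ only at points $\xi\le\eta$. The graphs of the $h_\beta$ are uncountable sets with pairwise countable intersections, and a bijection $\omega_1\times\omega_1\to\omega_1$ moves them to $\omega_1$.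
\end{example}

\begin{example}\label{ex:dense}
An ideal $\mathcal J$ is \emph{$\aleph_1$-dense} if there is $\mathcal D\subseteq\mathcal J^+$ with $|\mathcal D|=\aleph_1$ such that every $X\in\mathcal J^+$ satisfies $d\setminus X\in\mathcal J$ for some $d\in\mathcal D$. A $\sigma$-complete $\aleph_1$-dense ideal is $(\aleph_2,\aleph_2,\aleph_0)$-saturated. Indeed, given positive sets $X_\alpha$ $(\alpha<\omega_2)$, one $d\in\mathcal D$ satisfies $d\setminus X_\alpha\in\mathcal J$ for all $\alpha$ in a set $Y$ of size $\aleph_2$. For countable $Z\subseteq Y$ the set $d\setminus\bigcap_{\alpha\in Z}X_\alpha=\bigcup_{\alpha\in Z}(d\setminus X_\alpha)$ lies in $\mathcal J$, so $\bigcap_{\alpha\in Z}X_\alpha$ is positive.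
\end{example}

Example~\ref{ex:countable} suggests a way to refute saturation: find $\aleph_2$ functions that rarely agree. For an arbitrary $\sigma$-complete ideal we do not know which sets are positive, but we do know that a function $\omega_1\to\omega$ is constant on a positive set. So the functions should take values in $\omega$, and then the diagonalization of Example~\ref{ex:countable}, which avoids countably many values at each point, is no longer available. The two set-theoretic hypotheses below decide what can be done instead.

\subsection{The question}
\emph{Chang's conjecture} (CC), written $(\aleph_2,\aleph_1)\twoheadrightarrow(\aleph_1,\aleph_0)$, states that every structure $(\omega_2,\omega_1,\dots)$ in a countable language, with universe $\omega_2$ and a unary predicate for $\omega_1$, has an elementary substructure $(A,A\cap\omega_1,\dots)$ with $|A|=\aleph_1$ and $|A\cap\omega_1|=\aleph_0$. We call such an $A$ a \emph{Chang substructure}. For a cardinal $\kappa$, $\mathrm{MA}_\kappa$ states that for every ccc poset and every family of at most $\kappa$ dense subsets there is a filter meeting all of them. \emph{Martin's axiom} (MA) states that $\mathrm{MA}_\kappa$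 holds for all $\kappa<2^\omega$; thus MA and $2^\omega\ge\omega_2$ imply $\mathrm{MA}_{\aleph_1}$.

Two results of Larson frame the problem. First, if MA holds and $2^\omega=\aleph_2$, then there is no $\aleph_1$-complete $(\aleph_2,\aleph_2,\aleph_0)$-saturated ideal over $\aleph_1$. Second, if MA holds, $2^\omega>\aleph_2$ and CC fails, then there is no weakly Laver ideal over $\aleph_1$. The case between them is the following question from \cite{Garti}.

\begin{quote}
\emph{Is it consistent, possibly assuming large cardinals, that CC fails, MA holds, $2^\omega=\omega_2$, and there is a weakly Laver ideal over $\aleph_1$?}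
\end{quote}

One could guess that the answer is yes. A counterexample to saturation consists of $\aleph_2$ sets. If $2^\omega>\aleph_2$, then MA includes $\mathrm{MA}_{\aleph_2}$, which handles $\aleph_2$ requirements at once, while for $2^\omega=\aleph_2$ it provides only $\mathrm{MA}_{\aleph_1}$. The answer is nevertheless no: the $\aleph_2$ objects can be built one at a time, each by one application of $\mathrm{MA}_{\aleph_1}$, provided that the recursion preserves the chain condition of the next poset.

\subsection{Results}

\begin{theorem}\label{thm:ideal}
Assume $\mathrm{MA}_{\aleph_1}$ and that CC fails. Let $\mathcal J$ be a proper $\sigma$-complete ideal over $\omega_1$ containing all singletons. There is a family $\{X_\alpha:\alpha<\omega_2\}\subseteq\mathcal J^+$ such that every uncountable $Y\subseteq\omega_2$ has a countably infinite subset $Z$ with $\bigcap_{\alpha\in Z}X_\alpha$ finite. In particular, $\mathcal J$ is not $(\aleph_2,\aleph_1,\aleph_0)$-saturated. Hence the theory ``MA, $2^\omega=\omega_2$, CC fails, and there is a weakly Laver ideal over $\aleph_1$'' is inconsistent.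
\end{theorem}

In contrapositive form, $\mathrm{MA}_{\aleph_1}$ and the existence of a weakly Laver ideal over $\aleph_1$ imply Chang's conjecture. The value of $2^\omega\ge\omega_2$ plays no role, so the hypothesis $2^\omega>\aleph_2$ disappears from Larson's second result once MA is read as $\mathrm{MA}_{\aleph_1}$. The combinatorial core is the next theorem. We write $\rho(\alpha,\beta)$ for $\rho(\{\alpha,\beta\})$.

\begin{theorem}\label{thm:functions}
Assume $\mathrm{MA}_{\aleph_1}$ and that CC fails. There are $\rho:[\omega_2]^2\to\omega_1$ and $f_\beta:\omega_1\to\omega$ $(\beta<\omega_2)$ such that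
\begin{itemize}
\item[(U)] for every uncountable $\Gamma\subseteq\omega_2$ the values of $\rho$ on $[\Gamma]^2$ are unbounded in $\omega_1$;
\item[(D)] for all $\alpha<\beta<\omega_2$ the set $\{\xi<\rho(\alpha,\beta):f_\alpha(\xi)=f_\beta(\xi)\}$ is finite.
\end{itemize}
\end{theorem}

The polarized partition relation $\binom{\omega_2}{\omega_1}\to\binom{\omega_1}{\omega}_\omega$ states that every $f:\omega_2\times\omega_1\to\omega$ is constant on some set $A\times B$ with $|A|=\aleph_1$ and $|B|=\aleph_0$. We call such a set a \emph{monochromatic rectangle} for $f$. The coloring $f(\beta,\xi)=f_\beta(\xi)$ given by Theorem~\ref{thm:functions} has none, and this is the only property used to prove Theorem~\ref{thm:ideal}. The failure of CC is exactly what such a coloring requires.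

\begin{theorem}\label{thm:polarized}
Assume $\mathrm{MA}_{\aleph_1}$. Then CC is equivalent to $\binom{\omega_2}{\omega_1}\to\binom{\omega_1}{\omega}_\omega$.
\end{theorem}

These three theorems are proved in ZFC from the stated hypotheses, without large cardinals. Finally, Martin's axiom cannot be dropped from Theorem~\ref{thm:ideal}.

\begin{proposition}\label{prop:noMA}
If there is a $\sigma$-complete $\aleph_1$-dense ideal over $\omega_1$, then some forcing extension satisfies the negation of CC and has an $\aleph_1$-complete $(\aleph_2,\aleph_2,\aleph_0)$-saturated ideal over $\aleph_1$.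
\end{proposition}

The hypothesis of Proposition~\ref{prop:noMA} is consistent relative to large cardinals by a theorem of Woodin \cite{Woodin}, and the ideal in the conclusion is weakly Laver.

Section~\ref{sec:model} carries out the construction on $\omega_1\times\omega_1$, where it can be done by hand. Sections~\ref{sec:rho} and~\ref{sec:functions} prove Theorem~\ref{thm:functions}, and Sections~\ref{sec:ideal}, \ref{sec:polarized} and~\ref{sec:noMA} prove Theorem~\ref{thm:ideal}, Theorem~\ref{thm:polarized} and Proposition~\ref{prop:noMA}.

\section{Posets and hulls}\label{sec:tools}

\subsection{Posets}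
In a poset $P$, we say that $q$ \emph{extends} $p$ if $q\le p$. Two conditions are \emph{compatible} if they have a common extension, an \emph{antichain} is a set of pairwise incompatible conditions, and $P$ is \emph{ccc} if all its antichains are countable. A set $O\subseteq P$ is \emph{dense} if every condition has an extension in $O$, and \emph{open} if it is closed under extension. A \emph{filter} is a nonempty upward closed set $G$ in which any two members have a common extension in $G$. The poset is \emph{$\sigma$-centered} if it is a countable union of sets in each of which finitely many conditions always have a common extension. An antichain contains at most one condition from each such set, so $\sigma$-centered posets are ccc. The \emph{$\Delta$-system lemma} says that for finite sets $x_k$ $(k<\omega_1)$ there are an uncountable $I\subseteq\omega_1$ and a set $r$, the \emph{root}, with $x_k\cap x_l=r$ for all distinct $k,l\in I$.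

The posets to which we apply $\mathrm{MA}_{\aleph_1}$ all have the same shape: a condition is a finite part of the object under construction together with finitely many promises about its later growth. The following standard lemma, needed in Section~\ref{sec:polarized}, is the simplest instance.

\begin{lemma}[Booth's lemma]\label{lem:booth}
Assume $\mathrm{MA}_{\aleph_1}$. Let $a$ be a countably infinite set and let $T_\alpha\subseteq a$ for $\alpha\in I$, where $|I|\le\aleph_1$. Suppose that $\bigcap_{\alpha\in F}T_\alpha$ is infinite for every finite nonempty $F\subseteq I$. Then there is an infinite $b\subseteq a$ such that $b\setminus T_\alpha$ is finite for all $\alpha\in I$.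
\end{lemma}

\begin{proof}
Conditions are pairs $(s,F)\in[a]^{<\omega}\times[I]^{<\omega}$, and $(s',F')\le(s,F)$ means that $s'\supseteq s$, $F'\supseteq F$ and $s'\setminus s\subseteq T_\alpha$ for all $\alpha\in F$. Conditions $(s,F_1),\dots,(s,F_j)$ have the common extension $(s,F_1\cup\dots\cup F_j)$, and there are countably many $s$, so the poset is $\sigma$-centered. For $j<\omega$ the conditions with $|s|\ge j$ are dense by the hypothesis on intersections, and for $\alpha\in I$ the conditions with $\alpha\in F$ are dense. Let $G$ be a filter meeting these sets and let $b$ be the union of the first coordinates of members of $G$; it is infinite. Given $\alpha$, take $(s,F)\in G$ with $\alpha\in F$. A point $x\in b\setminus s$ lies in $s'$ for some $(s',F')\in G$, which we may take to extend $(s,F)$; then $x\in T_\alpha$. So $b\setminus T_\alpha\subseteq s$.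
\end{proof}

\subsection{Hulls}
Let $\mathfrak A$ be a structure with universe $\omega_2$, in a countable language that contains the order $<$ of the ordinals. For $X\subseteq\omega_2$ let $\operatorname{Hull}(X)$ be the set of elements definable in $\mathfrak A$ with parameters from $X$. We use four facts.
\begin{itemize}
\item[(H1)] $X\subseteq\operatorname{Hull}(X)\prec\mathfrak A$. If a formula with parameters in $\operatorname{Hull}(X)$ has a witness, its $<$-least witness is definable from these parameters and hence from $X$; this is the Tarski--Vaught criterion.
\item[(H2)] If $X$ is countable, so is $\operatorname{Hull}(X)$.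
\item[(H3)] If $X\subseteq\operatorname{Hull}(X')$, then $\operatorname{Hull}(X)\subseteq\operatorname{Hull}(X')$. The hull of an increasing union is the union of the hulls, since a definition uses finitely many parameters.
\item[(H4)] If $A\prec\mathfrak A$, then $A$ contains every element definable from parameters in $A$. In particular $\omega\subseteq A$, since each $n<\omega$ is definable from $<$.
\end{itemize}
We fix once and for all a function $e:\omega_2\times\omega_2\to\omega_2$ with $\beta\subseteq\{e(\beta,\nu):\nu<\omega_1\}$ for every $\beta<\omega_2$; it exists because $|\beta|\le\aleph_1$. For a countable $B\subseteq\omega_1$ we write $\sup^+B=\sup\{\xi+1:\xi\in B\}$, the least countable ordinal that includes $B$.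

\section{The model case: colorings of $\omega_1\times\omega_1$}\label{sec:model}

With $\omega_1$ in place of $\omega_2$, the analog of Theorem~\ref{thm:functions} holds in ZFC with $\rho(\alpha,\beta)=\max\{\alpha,\beta\}$. This $\rho$ takes countable values and is unbounded on the pairs from any uncountable set.

\begin{example}\label{ex:model}
There are $f_\beta:\omega_1\to\omega$ $(\beta<\omega_1)$ such that $\{\xi<\beta:f_\alpha(\xi)=f_\beta(\xi)\}$ is finite for all $\alpha<\beta<\omega_1$. Let $f_0=0$. Given $f_\alpha$ for $\alpha<\beta$, where $\beta>0$, list $\beta=\{\alpha_i:i<\omega\}$, with repetitions if necessary, and fix an injection $j:\beta\to\omega$. For $\xi<\beta$ let $f_\beta(\xi)$ be the least number outside the finite set $\{f_{\alpha_i}(\xi):i<j(\xi)\}$, and let $f_\beta(\xi)=0$ for $\xi\ge\beta$. If $\xi<\beta$ and $f_\beta(\xi)=f_{\alpha_i}(\xi)$, then $j(\xi)\le i$, which happens for at most $i+1$ points $\xi$.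

The coloring $(\beta,\xi)\mapsto f_\beta(\xi)$ is not constant on any $A\times B$ with $A$ uncountable and $B$ countably infinite: take $\alpha<\beta$ in $A$ with $\beta\ge\sup^+B$; then $B\subseteq\beta$, and $f_\alpha$ and $f_\beta$ agree at only finitely many points of $B$.
\end{example}

The idea is that $f_\beta$ need not avoid $f_\alpha$ everywhere. It avoids $f_\alpha$ below a countable cutoff, and within an uncountable set of indices the cutoffs pass any given countable set $B$. The assumption $\beta<\omega_1$ was used twice. It made $\beta$ a legitimate cutoff, and it allowed us to list the predecessors of $\beta$ in type $\omega$, so that each point faces finitely many demands. On $\omega_2$ the failure of CC supplies the cutoffs, and $\mathrm{MA}_{\aleph_1}$ replaces the listing.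

\section{A cutoff function from the failure of Chang's conjecture}\label{sec:rho}

A function with property (U) contradicts CC: if $A$ is a Chang substructure of $(\omega_2,\omega_1,<,\rho)$, then the values of $\rho$ on $[A]^2$ lie in the countable set $A\cap\omega_1$. The converse also holds. The idea is to let $\rho(\alpha,\beta)$ measure how many countable ordinals are needed to define $\alpha$ from $\beta$ in a counterexample to CC. If a countable supply suffices for all pairs from an uncountable set, then the hulls of its members form a chain whose union is a Chang substructure. To control the trace of the union on $\omega_1$, we let $\rho(\alpha,\beta)$ range only over closure points of these hulls.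

\begin{lemma}\label{lem:rho}
If CC fails, there is $\rho:[\omega_2]^2\to\omega_1$ with property \textup{(U)}.
\end{lemma}

\begin{proof}
Let $\mathfrak B=(\omega_2,\omega_1,\dots)$ have no Chang substructure, and let $\mathfrak A$ be its expansion by $<$ and $e$. An elementary substructure of $\mathfrak A$ is also one of $\mathfrak B$, so $\mathfrak A$ has no Chang substructure. For $\beta<\omega_2$ and $\xi<\omega_1$ let $H_\xi(\beta)=\operatorname{Hull}(\xi\cup\{\beta\})$. These sets are countable, increase with $\xi$, and satisfy $H_\xi(\beta)=\bigcup_{\eta<\xi}H_\eta(\beta)$ for limit $\xi$. Let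
\[
K_\beta=\{\xi<\omega_1:H_\xi(\beta)\cap\omega_1=\xi\}.
\]
This set is closed and unbounded in $\omega_1$. If $\xi<\omega_1$ is a limit of points $\eta\in K_\beta$, then $H_\xi(\beta)\cap\omega_1$ is the union of these $\eta$, which is $\xi$. Given $\xi_0<\omega_1$, choose $\xi_0<\xi_1<\cdots$ with $H_{\xi_i}(\beta)\cap\omega_1\subseteq\xi_{i+1}$; then $\sup_i\xi_i\in K_\beta$.

If $\alpha<\beta$, then $\alpha=e(\beta,\nu)$ for some $\nu<\omega_1$, so $\alpha\in H_\xi(\beta)$ for all $\xi>\nu$. We may therefore define
\[
\rho(\alpha,\beta)=\min\{\xi\in K_\beta:\alpha\in H_\xi(\beta)\}\qquad(\alpha<\beta<\omega_2).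
\]
Suppose that $\Gamma$ is uncountable and all values of $\rho$ on $[\Gamma]^2$ are below $\varepsilon<\omega_1$. For $\beta\in\Gamma\setminus\{\min\Gamma\}$ let $\zeta_\beta=\sup\{\rho(\alpha,\beta):\alpha\in\Gamma\cap\beta\}\le\varepsilon$. This is the supremum of a nonempty bounded subset of the closed set $K_\beta$, so $\zeta_\beta\in K_\beta$; and $\Gamma\cap\beta\subseteq H_{\zeta_\beta}(\beta)$ because hulls increase. There are countably many possible values, so there are $\zeta$ and $\Gamma'\subseteq\Gamma$ with $|\Gamma'|=\aleph_1$ and $\zeta_\beta=\zeta$ for all $\beta\in\Gamma'$.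

For $\alpha<\beta$ in $\Gamma'$ we have $\zeta\cup\{\alpha\}\subseteq H_\zeta(\beta)$, so $H_\zeta(\alpha)\subseteq H_\zeta(\beta)$ by (H3). Thus $A=\bigcup_{\beta\in\Gamma'}H_\zeta(\beta)$ is the union of a chain of elementary substructures, and $A\prec\mathfrak A$. It includes $\Gamma'$ and is a union of $\aleph_1$ countable sets, so $|A|=\aleph_1$. Since $\zeta\in K_\beta$ for all $\beta\in\Gamma'$, we have $A\cap\omega_1=\zeta$, which is countable, and infinite by (H4). So $A$ is a Chang substructure of $\mathfrak A$, a contradiction.
\end{proof}

\section{Functions that rarely agree below the cutoff}\label{sec:functions}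

Fix $\rho$ with property (U). We shall use (D) for a pair $\alpha\ne\beta$ through the following consequence.
\begin{itemize}
\item[(D$'$)] If $f_\alpha$ and $f_\beta$ agree on an infinite subset of $\varepsilon<\omega_1$, then $\rho(\alpha,\beta)<\varepsilon$.
\end{itemize}
Indeed, by (D) some point $\xi$ of that infinite set is not below $\rho(\alpha,\beta)$, and so $\rho(\alpha,\beta)\le\xi<\varepsilon$.

\subsection{The poset}
Let $\beta<\omega_2$ and let $f_\alpha:\omega_1\to\omega$ be given for $\alpha<\beta$. We want $f_\beta$ to avoid each $f_\alpha$ at all but finitely many points below $\rho(\alpha,\beta)$. A condition is a finite part of $f_\beta$ together with finitely many $\alpha$, for which we promise to avoid $f_\alpha$ below $\rho(\alpha,\beta)$ from now on. Precisely, $P_\beta$ consists of the pairs $p=(g_p,F_p)$, where $g_p$ is a finite partial function from $\omega_1$ to $\omega$ and $F_p\in[\beta]^{<\omega}$, and $q\le p$ means that $g_q\supseteq g_p$, $F_q\supseteq F_p$, and for all $\xi\in\operatorname{dom}g_q\setminus\operatorname{dom}g_p$ and $\alpha\in F_p$,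
\[
\xi\ge\rho(\alpha,\beta)\quad\text{or}\quad g_q(\xi)\ne f_\alpha(\xi).
\]
The relation is transitive. Let $r\le q\le p$, $\xi\in\operatorname{dom}g_r\setminus\operatorname{dom}g_p$ and $\alpha\in F_p$. If $\xi\in\operatorname{dom}g_q$, use $q\le p$; otherwise use $r\le q$ and $\alpha\in F_q$.

In Lemma~\ref{lem:booth} there were countably many finite parts, and the chain condition was free. Here there are uncountably many, and the chain condition is the whole difficulty. The cutoff is already needed for it. If the promise were to avoid $f_\alpha$ at all new points, the conditions $(\{(\xi,f_0(\xi))\},\{0\})$ for $\xi<\omega_1$ would be pairwise incompatible, since each of two such conditions forbids the value assigned by the other. With the cutoff, those with $\xi\ge\rho(0,\beta)$ are compatible.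

\subsection{The chain condition}
Assume that (D) holds for all pairs below $\beta$, and consider the simplest candidate for an uncountable antichain,
\[
p_k=(\{(\xi_k,v)\},\{\gamma_k\})\qquad(k<\omega_1),
\]
with distinct points $\xi_k$, distinct $\gamma_k<\beta$ and one value $v$. Each cutoff $\rho(\gamma_k,\beta)$ is countable, so after passing to a subsequence $\xi_l\ge\rho(\gamma_k,\beta)$ whenever $k<l$. Then the union of $p_k$ and $p_l$ keeps the promise of $p_k$. If $p_k$ and $p_l$ are incompatible, the union must break the promise of $p_l$, so $f_{\gamma_l}(\xi_k)=v$. In an antichain this holds for all $k<l$, in particular for $k<\omega\le l$. So all $f_{\gamma_l}$ with $l\ge\omega$ agree on the infinite set $\{\xi_k:k<\omega\}$; by (D$'$) the function $\rho$ is bounded on an uncountable set, against (U). An uncountable antichain has produced a monochromatic rectangle among the functions already built.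

In general, a condition has several points and several promises, and the point and the promise that clash depend on the pair $k,l$. For each $l$ one choice works for infinitely many $k<\omega$, but the infinite sets obtained for $l$ and $l'$ could be disjoint. We prevent this by choosing them in a nonprincipal ultrafilter on $\omega$: if finitely many sets cover a cofinite set, one of them is in the ultrafilter, and any two of its members have infinite intersection.

\begin{lemma}\label{lem:ccc}
Let $\rho$ satisfy \textup{(U)}, let $\beta<\omega_2$, and let $f_\alpha$ $(\alpha<\beta)$ satisfy \textup{(D)} for all pairs below $\beta$. Then $P_\beta$ is ccc.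
\end{lemma}

\begin{proof}
Suppose that $p_k=(g_k,F_k)$ $(k<\omega_1)$ are pairwise incompatible. Passing to an uncountable subfamily and reindexing it by $\omega_1$ preserves this, and we do so several times.

\emph{Step 1: uniformization.} Apply the $\Delta$-system lemma to the sets $\operatorname{dom}g_k$ and then to the sets $F_k$. This gives $\operatorname{dom}g_k=d\cup s_k$ and $F_k=F\cup E_k$, where $d$ and the $s_k$ are pairwise disjoint, and $F$ and the $E_k$ are pairwise disjoint. There are countably many possibilities for $g_k{\upharpoonright}d$, for $|s_k|$ and $|E_k|$, and for the sequence of values of $g_k$ along the increasing enumeration of $s_k$. So we may assume that $g_k{\upharpoonright}d$ does not depend on $k$ and that there are $m,n<\omega$ and $v_0,\dots,v_{m-1}$ with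
\[
s_k=\{\xi^a_k:a<m\},\qquad g_k(\xi^a_k)=v_a,\qquad E_k=\{\beta^c_k:c<n\}.
\]

\emph{Step 2: later points lie above earlier cutoffs.} We may assume that
\begin{equation}\label{eq:sep}
s_l\cap\rho(\alpha,\beta)=\emptyset\qquad\text{whenever }k<l<\omega_1\text{ and }\alpha\in F_k.
\end{equation}
To arrange this, choose an increasing sequence of indices $k_i$ by recursion on $i<\omega_1$. Given $k_j$ for $j<i$, the ordinal $\varepsilon_i=\sup\{\rho(\alpha,\beta):\alpha\in F_{k_j},\ j<i\}$ is countable. The $s_k$ are pairwise disjoint, so only countably many of them meet $\varepsilon_i$; let $k_i$ be above all $k_j$ with $s_{k_i}\cap\varepsilon_i=\emptyset$.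

\emph{Step 3: locating the clash.} Let $1\le k<l<\omega_1$. Since $g_k$ and $g_l$ agree on $d=\operatorname{dom}g_k\cap\operatorname{dom}g_l$, the pair $r=(g_k\cup g_l,F_k\cup F_l)$ is a condition. The points of $\operatorname{dom}g_r\setminus\operatorname{dom}g_k$ are those of $s_l$, so $r\le p_k$ by \eqref{eq:sep}. Hence $r\not\le p_l$: there are $\xi\in s_k$ and $\alpha\in F_l$ with $\xi<\rho(\alpha,\beta)$ and $g_k(\xi)=f_\alpha(\xi)$. If $\alpha$ were in the root $F$, then $\alpha\in F_0$, and \eqref{eq:sep} for the pair $0<k$ would give $\xi\ge\rho(\alpha,\beta)$. So $\alpha\in E_l$. We have shown: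
\begin{equation}\label{eq:clash}
\text{for all }1\le k<l<\omega_1\text{ there are }a<m,\ c<n\text{ with }f_{\beta^c_l}(\xi^a_k)=v_a.
\end{equation}
If $m=0$ or $n=0$, this is already a contradiction.

\emph{Step 4: fixing the clash.} Let $\mathcal V$ be a nonprincipal ultrafilter on $\omega$ and let $\omega\le l<\omega_1$. By \eqref{eq:clash} the $mn$ sets $\{k<\omega:f_{\beta^c_l}(\xi^a_k)=v_a\}$ cover $\omega\setminus\{0\}$, so one of them, for a pair $(a_l,c_l)$, belongs to $\mathcal V$; call it $V_l$. Choose an uncountable $L$ and a pair $(a,c)$ with $(a_l,c_l)=(a,c)$ for all $l\in L$. The ordinals $\gamma_l=\beta^c_l<\beta$ $(l\in L)$ are distinct because the $E_l$ are disjoint. Let $\varepsilon=\sup^+\{\xi^a_k:k<\omega\}$. For distinct $l,l'\in L$ the set $V_l\cap V_{l'}$ is infinite and the points $\xi^a_k$ are distinct, so $\{\xi^a_k:k\in V_l\cap V_{l'}\}$ is an infinite subset of $\varepsilon$. On it both $f_{\gamma_l}$ and $f_{\gamma_{l'}}$ take the value $v_a$. By (D$'$), $\rho(\gamma_l,\gamma_{l'})<\varepsilon$. Thus $\rho$ is bounded on the pairs from the uncountable set $\{\gamma_l:l\in L\}$, contradicting (U).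
\end{proof}

The proof makes opposite demands on $\rho$. Step 2 needs each value to be countable, and Step 4 needs the values to be unbounded on every uncountable set. By Section~\ref{sec:rho}, both can be met exactly when CC fails.

\subsection{The recursion}

\begin{proof}[Proof of Theorem~\ref{thm:functions}]
Take $\rho$ from Lemma~\ref{lem:rho}. We construct $f_\beta$ by recursion on $\beta<\omega_2$. Suppose that the $f_\alpha$ $(\alpha<\beta)$ satisfy (D) for all pairs below $\beta$. Then $P_\beta$ is ccc by Lemma~\ref{lem:ccc}. For $\xi<\omega_1$ the set $O_\xi=\{p:\xi\in\operatorname{dom}g_p\}$ is dense: if $\xi\notin\operatorname{dom}g_p$, assign to $\xi$ a value outside the finite set $\{f_\alpha(\xi):\alpha\in F_p\}$. For $\alpha<\beta$ the set $O^\alpha=\{p:\alpha\in F_p\}$ is dense, since $(g,F\cup\{\alpha\})\le(g,F)$. As $|\beta|\le\aleph_1$, these are $\aleph_1$ dense sets. Let $G$ be a filter meeting all of them and let $f_\beta=\bigcup_{p\in G}g_p$. Members of $G$ are compatible, so $f_\beta$ is a function, and its domain is $\omega_1$.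

Let $\alpha<\beta$ and pick $p\in G\cap O^\alpha$. Let $\xi<\rho(\alpha,\beta)$ with $\xi\notin\operatorname{dom}g_p$. Choose $q\in G\cap O_\xi$ and $r\in G$ extending $p$ and $q$. Then $r\le p$ gives $f_\beta(\xi)=g_r(\xi)\ne f_\alpha(\xi)$. Hence $\{\xi<\rho(\alpha,\beta):f_\alpha(\xi)=f_\beta(\xi)\}\subseteq\operatorname{dom}g_p$ is finite, and (D) holds for all pairs below $\beta+1$.
\end{proof}

\begin{corollary}\label{cor:coloring}
Assume $\mathrm{MA}_{\aleph_1}$ and that CC fails. Then there is $f:\omega_2\times\omega_1\to\omega$ with no monochromatic rectangle.
\end{corollary}

\begin{proof}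
Let $f(\beta,\xi)=f_\beta(\xi)$ with $\rho$ and $f_\beta$ as in Theorem~\ref{thm:functions}. If $f$ were constant on $A\times B$ with $|A|=\aleph_1$ and $|B|=\aleph_0$, then by (D$'$) all values of $\rho$ on $[A]^2$ would be below $\sup^+B$, contradicting (U).
\end{proof}

\section{From the coloring to positive sets}\label{sec:ideal}

Let $f$ be as in Corollary~\ref{cor:coloring} and let $\mathcal J$ be a $\sigma$-complete ideal. For $\aleph_2$ many $\beta$ and one color $n$ the set $T_\beta=\{\xi:f(\beta,\xi)=n\}$ is positive, and the absence of rectangles says that $\bigcap_{\beta\in Y}T_\beta$ is finite for every uncountable set $Y$ of such $\beta$. This does not yet refute saturation, which concerns intersections of \emph{countably} many sets. The gap is real: the tails $\omega_1\setminus\eta$ $(\eta<\omega_1)$ have empty intersection, while any countably many of them have co-countable intersection.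

There is no such gap for closed subsets of the Cantor space $2^\omega$. For a finite binary sequence $t$ let $[t]=\{w\in2^\omega:t\subseteq w\}$; these countably many sets are clopen and form a base. If $C_\beta$ $(\beta\in Y)$ are closed, choose for each $t$ with $[t]$ disjoint from some $C_\beta$ one such $\beta$, and let $Z$ be the countable set of chosen indices. A point outside some $C_\beta$ lies in some $[t]$ disjoint from $C_\beta$, hence outside $C_{\beta'}$ for some $\beta'\in Z$. So $\bigcap_{\beta\in Z}C_\beta=\bigcap_{\beta\in Y}C_\beta$; this is the hereditary Lindel\"of property of $2^\omega$. We therefore identify $\omega_1$ with a set of points of $2^\omega$ and shrink each $T_\beta$ to a positive relatively closed set. The following theorem of Martin and Solovay \cite{MS}, that under $\mathrm{MA}_{\aleph_1}$ every subset of a set of reals of size $\aleph_1$ is a relative $F_\sigma$, makes this possible. We include the short proof.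

\begin{lemma}\label{lem:ms}
Assume $\mathrm{MA}_{\aleph_1}$. Let $w_\xi\in2^\omega$ $(\xi<\omega_1)$ be distinct and let $T\subseteq\omega_1$. There are closed sets $C^i\subseteq2^\omega$ $(i<\omega)$ with $T=\{\xi<\omega_1:w_\xi\in\bigcup_iC^i\}$.
\end{lemma}

\begin{proof}
Conditions are pairs $(M,N)$ of finite sets $M\subseteq\omega\times T$ and $N\subseteq\omega\times2^{<\omega}$ such that $w_\xi\notin[t]$ whenever $(i,\xi)\in M$ and $(i,t)\in N$; extension is inclusion in both coordinates. Here $(i,t)\in N$ removes $[t]$ from $C^i$, and $(i,\xi)\in M$ promises to keep $w_\xi$ in $C^i$. The union of finitely many conditions with the same $N$ is a condition, so the poset is $\sigma$-centered. For $\xi\in T$, the conditions with $(i,\xi)\in M$ for some $i$ are dense: use an $i$ that does not occur in $N$. For $\eta\in\omega_1\setminus T$ and $i<\omega$, the conditions with $(i,t)\in N$ for some $t\subseteq w_\eta$ are dense: take $t\subseteq w_\eta$ long enough that $[t]$ omits the finitely many $w_\xi$ with $(i,\xi)\in M$, all of which differ from $w_\eta$. Let $G$ be a filter meeting these sets, and let $C^i$ be the complement of the union of all $[t]$ with $(i,t)\in N$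 for some $(M,N)\in G$. If $\eta\notin T$, then $w_\eta\notin C^i$ for every $i$. If $\xi\in T$, take $(M,N)\in G$ and $i$ with $(i,\xi)\in M$. For every $(M',N')\in G$ and $(i,t)\in N'$ a common extension contains both $(i,\xi)$ and $(i,t)$, so $w_\xi\notin[t]$. Hence $w_\xi\in C^i$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ideal}]
Let $f$ be as in Corollary~\ref{cor:coloring}. For each $\beta<\omega_2$ the positive set $\omega_1$ is the union of the sets $\{\xi:f(\beta,\xi)=n\}$ $(n<\omega)$, so one of them, say for $n=n_\beta$, is positive. Fix $n$ and $S\subseteq\omega_2$ with $|S|=\aleph_2$ and $n_\beta=n$ for all $\beta\in S$, and let $T_\beta=\{\xi:f(\beta,\xi)=n\}$.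

Fix distinct $w_\xi\in2^\omega$ $(\xi<\omega_1)$. For $\beta\in S$, Lemma~\ref{lem:ms} writes $T_\beta$ as the union of the sets $\{\xi:w_\xi\in C^i_\beta\}$ $(i<\omega)$ with $C^i_\beta$ closed. One of these is positive. So there is a closed $C_\beta$ with
\[
X_\beta=\{\xi<\omega_1:w_\xi\in C_\beta\}\in\mathcal J^+\qquad\text{and}\qquad X_\beta\subseteq T_\beta.
\]
The required family is $\{X_\beta:\beta\in S\}$, reindexed by $\omega_2$. Let $Y\subseteq S$ be uncountable. By the Lindel\"of property there is a countable $Z\subseteq Y$ with $\bigcap_{\beta\in Z}C_\beta=\bigcap_{\beta\in Y}C_\beta$, and adding indices from $Y$ preserves this, so we may take $Z$ infinite. Then $\bigcap_{\beta\in Z}X_\beta=\bigcap_{\beta\in Y}X_\beta$. If this set were infinite, take a countably infinite subset $B$ of it and $A\in[Y]^{\aleph_1}$; since $B\subseteq T_\beta$ for $\beta\in A$, the coloring $f$ would be constantly $n$ on $A\times B$. So $\bigcap_{\beta\in Z}X_\beta$ is finite.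

Finite sets belong to $\mathcal J$. Thus every set $Y$ of $\aleph_1$ indices has a subset $Z\in[Y]^{\aleph_0}$ with $\bigcap_{\beta\in Z}X_\beta\in\mathcal J$, and $\mathcal J$ is not $(\aleph_2,\aleph_1,\aleph_0)$-saturated. The last assertion follows because MA and $2^\omega=\omega_2$ imply $\mathrm{MA}_{\aleph_1}$.
\end{proof}

\begin{remark}
The ideal enters the proof in three places: properness makes $\omega_1$ positive, $\sigma$-completeness selects $n_\beta$ and $C_\beta$, and the singletons put finite sets into $\mathcal J$. Also, no set $X$ equals $X_\beta$ for uncountably many $\beta$, since the theorem applied to these $\beta$ would make the positive set $X$ finite. So the family has $\aleph_2$ distinct members, and it does not matter whether the definition of saturation allows repetitions.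
\end{remark}

\section{Rectangles from Chang's conjecture}\label{sec:polarized}

A Chang substructure $A$ is uncountable, yet a single countable ordinal $\delta$ lies above all its countable ordinals. Uncountably many rows $\alpha\in A$ have the same color in column $\delta$. From inside $A$ the column $\delta$ looks like a point at infinity, so any finitely many of these rows share that color cofinally often in $A\cap\omega_1$. Booth's lemma turns this finite intersection property into a rectangle.

\begin{proof}[Proof of Theorem~\ref{thm:polarized}]
If CC fails, the relation fails by Corollary~\ref{cor:coloring}. Assume CC and let $f:\omega_2\times\omega_1\to\omega$. Let $A$ be a Chang substructure of $\mathfrak A=(\omega_2,\omega_1,<,R)$, where $R(\alpha,\xi,n)$ holds if and only if $\xi<\omega_1$ and $f(\alpha,\xi)=n$. Let $a=A\cap\omega_1$ and $\delta=\sup^+a<\omega_1$. Since $|A|=\aleph_1$, there are $n<\omega$ and $A'\subseteq A$ with $|A'|=\aleph_1$ and $f(\alpha,\delta)=n$ for all $\alpha\in A'$. For finite nonempty $F\subseteq A'$ let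
\[
E_F=\{\xi<\omega_1:f(\alpha,\xi)=n\text{ for all }\alpha\in F\}.
\]
This set contains $\delta$ and is definable in $\mathfrak A$ from parameters in $A$, namely $n$ and the members of $F$.

The set $E_F$ is unbounded in $\omega_1$. Otherwise its least strict upper bound would be a countable ordinal definable from these parameters, hence in $a$ by (H4), hence below $\delta$; but $\delta\in E_F$. Now let $\eta\in a$. Then $\mathfrak A$ satisfies ``there is $\xi\in E_F$ above $\eta$'', so by elementarity there is such a $\xi$ in $a$. As $a\ne\emptyset$, the set $E_F\cap a$ is nonempty and has no largest element, so it is infinite.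

The sets $T_\alpha=E_{\{\alpha\}}\cap a$ $(\alpha\in A')$ satisfy $\bigcap_{\alpha\in F}T_\alpha=E_F\cap a$. Lemma~\ref{lem:booth} gives an infinite $b\subseteq a$ with $b\setminus T_\alpha$ finite for all $\alpha\in A'$. As $b$ has countably many finite subsets, there are a finite $u\subseteq b$ and an uncountable $A''\subseteq A'$ with $b\setminus T_\alpha=u$ for all $\alpha\in A''$. Then $f$ is constantly $n$ on $A''\times(b\setminus u)$, which is a monochromatic rectangle.
\end{proof}

In this direction $\mathrm{MA}_{\aleph_1}$ is used only through Lemma~\ref{lem:booth}.

\section{Weakly Laver ideals without Chang's conjecture}\label{sec:noMA}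

To prove Proposition~\ref{prop:noMA} we need a forcing that destroys CC and leaves $\mathcal P(\omega_1)$ untouched. We force the principle $\square_{\omega_1}$. For a set $C$ of ordinals let $\lim C$ be the set of $\alpha>0$ with $\sup(C\cap\alpha)=\alpha$, and let $\operatorname{otp}C$ be its order type. A \emph{$\square_{\omega_1}$-sequence} is a sequence $\langle C_\alpha:\alpha<\omega_2,\ \alpha\text{ limit}\rangle$ such that
\begin{itemize}
\item[(S1)] $C_\alpha$ is closed and unbounded in $\alpha$;
\item[(S2)] $\operatorname{otp}C_\alpha\le\omega_1$;
\item[(S3)] $C_\alpha=C_\gamma\cap\alpha$ whenever $\alpha<\gamma$ and $\alpha\in\lim C_\gamma$.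
\end{itemize}

A Chang substructure $A$ can compute only order types below a fixed countable $\delta$. The idea of the next lemma is to find a limit point $\alpha$ of $A$ with $\operatorname{otp}C_\alpha>\delta$. It cannot belong to $A$, but by coherence $C_\alpha$ is an initial segment of $C_\beta$ for the next element $\beta$ of $A$, and so $A$ computes order types that approximate $\operatorname{otp}C_\alpha$ from below.

\begin{lemma}\label{lem:square}
If there is a $\square_{\omega_1}$-sequence, then CC fails.
\end{lemma}

\begin{proof}
Let $\mathfrak A=(\omega_2,\omega_1,<,e,R,o)$, where $R(\xi,\beta)$ holds if and only if $\beta$ is a limit ordinal and $\xi\in C_\beta$, and $o(\beta,\eta)=\operatorname{otp}(C_\beta\cap\eta)$ for limit $\beta$ and $o(\beta,\eta)=0$ otherwise. Suppose that $A$ is a Chang substructure of $\mathfrak A$, and let $\delta=\sup^+(A\cap\omega_1)<\omega_1$.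

\emph{The shape of $A$.} If $\alpha<\beta$ are in $A$, then $\alpha=e(\beta,\nu)$ for some $\nu<\omega_1$, and by elementarity for some $\nu\in A\cap\omega_1$. So $A\cap\beta$ is countable for every $\beta\in A$. Since $A$ is uncountable, $\operatorname{otp}A=\omega_1$, and $\gamma=\sup A<\omega_2$ has cofinality $\omega_1$. By (S1) and (S2), $\operatorname{otp}C_\gamma=\omega_1$.

\emph{Choice of $\alpha$ and $\beta$.} The sets $\lim C_\gamma\cap\gamma$ and $\lim A\cap\gamma$ are closed and unbounded in $\gamma$, which has uncountable cofinality, so their intersection is unbounded in $\gamma$. The order types $\operatorname{otp}(C_\gamma\cap\alpha)$ for $\alpha<\gamma$ are countable and increase to $\omega_1$. So there is $\alpha<\gamma$ in $\lim C_\gamma\cap\lim A$ with $\delta<\operatorname{otp}(C_\gamma\cap\alpha)<\omega_1$, and by (S3) this order type is $\operatorname{otp}C_\alpha$. If $\alpha$ were in $A$, then $\operatorname{otp}C_\alpha=o(\alpha,\alpha)$ would be in $A\cap\omega_1$, hence below $\delta$. So $\alpha\notin A$, and $\beta=\min(A\setminus\alpha)$, which exists as $\alpha<\sup A$, is greater than $\alpha$. We have $A\cap\beta=A\cap\alpha$, and this set is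 cofinal in $\alpha$. Also $\beta$ is a limit ordinal: a predecessor of $\beta$ would lie in $A$ by (H4) and be at least $\alpha$, against the minimality of $\beta$.

\emph{The contradiction.} Let $\eta\in A\cap\beta$. The ordinal $\min(C_\beta\setminus\eta)$ exists by (S1), is below $\beta$, and is definable from $\beta$ and $\eta$; so it lies in $A\cap\beta\subseteq\alpha$. Since such $\eta$ are cofinal in $\alpha$, we get $\alpha\in\lim C_\beta$, and $C_\alpha=C_\beta\cap\alpha$ by (S3). Next, $o(\beta,\eta)\in A$, and $o(\beta,\eta)<\operatorname{otp}C_\beta\le\omega_1$ because $C_\beta\cap\eta$ is a proper initial segment of $C_\beta$. Hence $o(\beta,\eta)<\delta$. The set $C_\alpha$ is the union of its initial segments $C_\beta\cap\eta$ for $\eta\in A\cap\alpha$, so $\operatorname{otp}C_\alpha\le\delta$, contradicting the choice of $\alpha$.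
\end{proof}

Let $Q$ be the standard poset of bounded initial segments of a $\square_{\omega_1}$-sequence: a condition is the empty sequence or a sequence $p=\langle C_\alpha:\alpha\le\gamma_p,\ \alpha\text{ limit}\rangle$, with $\gamma_p<\omega_2$ a limit ordinal, that satisfies (S1)--(S3); the order is end-extension. Consider the game in which two players build a decreasing sequence $\langle p_i:i\le\omega_1\rangle$ in $Q$, where $p_0$ is the empty sequence, player I chooses $p_i$ for odd $i$, and player II chooses $p_i$ for even $i$, including all limit $i$. Player II wins if she can move at every even stage up to and including $\omega_1$. The poset $Q$ is \emph{$(\omega_1+1)$-strategically closed}, which means that II has a winning strategy; see \cite{CFM}. We use two consequences.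

\begin{itemize}
\item[(Q1)] \emph{The intersection of $\aleph_1$ dense open sets $O_\eta$ $(\eta<\omega_1)$ is dense.} Given $p$, let I play $p_1\le p$ and $p_{2\eta+1}\in O_\eta$ for all $\eta$, against the winning strategy. Then $p_{\omega_1}\le p$ lies in every $O_\eta$. Applying this to the sets of conditions that decide the $\eta$-th value of a name, we see that $Q$ adds no new function from $\omega_1$ into the ground model.
\item[(Q2)] \emph{For each $\gamma<\omega_2$ the open set $O_\gamma$ of nonempty $p$ with $\gamma_p\ge\gamma$ is dense.} The empty sequence extends to $\langle C_\omega\rangle$ with $C_\omega=\omega$, so $O_0$ is dense. Let $\gamma>0$ and assume the claim below $\gamma$. By (Q1) any condition has an extension $p\in\bigcap_{\eta<\gamma}O_\eta$, and then $\gamma\le\gamma_p+\omega$. Appending $C_{\gamma_p+\omega}=\{\gamma_p+j:0<j<\omega\}$, which has no limit point below $\gamma_p+\omega$, gives an extension in $O_\gamma$.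
\end{itemize}

\begin{proof}[Proof of Proposition~\ref{prop:noMA}]
Let $\mathcal J$ be $\sigma$-complete and $\aleph_1$-dense, witnessed by $\mathcal D$, and force with $Q$. By (Q1) there are no new subsets of $\omega_1$, no new surjections from $\omega$ onto $\omega_1$ or from $\omega_1$ onto $\omega_2$, and no new $\omega$-sequences of members of $\mathcal J$. So $\omega_1$, $\omega_2$, $\mathcal P(\omega_1)$ and $\mathcal J^+$ are unchanged, $\mathcal J$ remains a $\sigma$-complete ideal, and $\mathcal D$ still witnesses that it is $\aleph_1$-dense. By Example~\ref{ex:dense}, applied in the extension, $\mathcal J$ is $(\aleph_2,\aleph_2,\aleph_0)$-saturated there. By (Q2) the union of the generic filter assigns a set $C_\alpha$ to every limit $\alpha<\omega_2$, and each instance of (S1)--(S3) is witnessed inside a single condition. So the extension has a $\square_{\omega_1}$-sequence, and CC fails there by Lemma~\ref{lem:square}.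
\end{proof}

\begin{thebibliography}{9}

\bibitem{CFM} Cummings, Foreman and Magidor, \emph{Squares, scales and stationary reflection}.

\bibitem{Garti} Shimon Garti, \emph{Echeloned saturation and forcing axioms}, arXiv:2401.13364 (2024).

\bibitem{MS} Martin and Solovay, \emph{Internal Cohen extensions}, 1970.

\bibitem{Woodin} Woodin, \emph{The Axiom of Determinacy, Forcing Axioms, and the Nonstationary Ideal}.

\end{thebibliography}
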